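# Nested optimal sets for vertex isoperimetry on $\mathbb Z^d$

## 1. Square neighborhoods in the plane

Throughout, $[a,b]$ denotes the set of integers between $a$ and $b$. Fix an integer $p\ge 1$ and let $S=[0,p]^2\subset\mathbb Z^2$. A finite set $A\subset\mathbb Z^2$ spreads to $A+S=\{a+s: a\in A,\ s\in S\}$. How small can $|A+S|$ be when $|A|=n$? And can we list the points of $\mathbb Z^2$ one after another so that at every moment the set listed so far is best possible for its size? For the square $S$ the answer is yes, and the proof fits on one board.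

**Fact on the line.** Let $X\subset\mathbb Z$ be finite and nonempty and let $q\ge0$. Then
$$|X+[0,q]|\ge|X|+q. \tag{1}$$
Equality holds if $X$ is an interval. If $q\ge1$, equality holds only if $X$ is an interval.

*Proof.* Let $m=\max X$. The set $X+[0,q]$ contains $X$ and $m+1,\dots,m+q$, which gives (1). If $X$ is an interval, there is nothing else in $X+[0,q]$. If $q\ge1$ and $X$ is not an interval, there is $x\in X$ with $x<m$ and $x+1\notin X$; then $x+1$ is one more element. $\square$

For a finite nonempty $A\subset\mathbb Z^2$ let $c(A)$ be the number of distinct first coordinates (columns) and $r(A)$ the number of distinct second coordinates (rows). A set $A\subset\mathbb N^d$, where $\mathbb N=\{0,1,\dots\}$, is a **down-set** if $x\in A$, $y\in\mathbb N^d$ and $y\le x$ coordinatewise imply $y\in A$. For instance $\{(0,0),(1,0),(0,1)\}$ is a down-set, and $\{(0,0),(1,1)\}$ is not.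

**Planar bound.** Let $S=[0,p_1]\times[0,p_2]$ with $p_1,p_2\ge 0$. For finite nonempty $A\subset \mathbb Z^2$,
$$|A+S|\ \ge\ |A|+p_1\,r(A)+p_2\,c(A)+p_1p_2, \tag{2}$$
with equality if $A\subset\mathbb N^2$ is a down-set.

*Proof.* Spread first horizontally, then vertically. Let $X=A+\big([0,p_1]\times\{0\}\big)$. By (1), each nonempty row of $A$ gains at least $p_1$ points, so $|X|\ge|A|+p_1r(A)$. The set of first coordinates of $X$ is that of $A$ plus $[0,p_1]$, so $c(X)\ge c(A)+p_1$ by (1). Now $A+S=X+(\{0\}\times[0,p_2])$, and each column of $X$ gains at least $p_2$ points, so $|A+S|\ge|X|+p_2(c(A)+p_1)$. This is (2). If $A$ is a down-set, so is $X$; all rows, columns and sets of first coordinates that occur are intervals, and every inequality is an equality. $\square$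

**Proposition 1.** Let $p\ge1$ and $S=[0,p]^2$. There is an ordering $u_1,u_2,\dots$ of $\mathbb Z^2$ such that for every $n\ge1$ the set $\{u_1,\dots,u_n\}$ minimizes $|A+S|$ among all $A\subset\mathbb Z^2$ with $|A|=n$.

*Proof.* **Lower bound.** Let $|A|=n$, $c=c(A)$, $r=r(A)$. By (2), $|A+S|\ge n+p(c+r)+p^2$. Also $n\le cr\le\lfloor (c+r)^2/4\rfloor$. If $c+r\le 2t$ then $n\le t^2$, and if $c+r\le 2t+1$ then $n\le t^2+t$. Hence
$$t^2<n\le t^2+t\ \Rightarrow\ c+r\ge 2t+1,\qquad t^2+t<n\le(t+1)^2\ \Rightarrow\ c+r\ge2t+2. \tag{3}$$

**Construction.** Start with one point. Given a $t\times t$ square, add an adjacent column of $t$ points, from bottom to top, on the right if $t$ is odd and on the left if $t$ is even. Then add an adjacent row of $t+1$ points, from left to right, above if $t$ is odd and below if $t$ is even. This gives a $(t+1)\times(t+1)$ square, and we repeat. Each side is extended infinitely often, so every point of $\mathbb Z^2$ is listed.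

**Optimality.** After a translation and at most one reflection in a coordinate, every prefix is a down-set. Translating $A$ does not change $|A+S|$. Reflecting $A$ does not either: reflecting $S$ gives a translate of $S$. So (2) is an equality for each prefix. While the column is being added, $c+r=2t+1$; while the row is being added, $c+r=2t+2$. By (3) these are the smallest possible values. $\square$

Two features were used: the two sides of $S$ are equal, so that rows and columns cost the same; and the dimension is two, so that the shadows of $A$ are just numbers of rows and columns. What happens if the sides differ, and what happens in higher dimension?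

## 2. The nesting question in Cayley graphs of $\mathbb Z^d$

Here is the general setting.

**Definition (vertex-boundary).** Let $G$ be a directed graph and $A\subseteq V(G)$. The vertex-boundary of $A$ is
$$\partial^v_GA=\{v\in V(G)\setminus A:\ \text{there is }u\in A\text{ with }(u,v)\in E(G)\}.$$
Put $\mathrm{opt}^v_G(n)=\min\{|\partial^v_GA|:A\subseteq V(G),\ |A|=n\}$, and let $\mathrm{Opt}^v_G(n)$ be the family of all $A$ with $|A|=n$ and $|\partial^v_GA|=\mathrm{opt}^v_G(n)$. We call these sets optimal.

**Definition (Cayley graph).** For an additive group $\Gamma$ and $B\subseteq\Gamma$, the directed graph $\mathrm{Cay}(\Gamma,B)$ has vertex set $\Gamma$, and $(u,v)$ is an edge if and only if $v-u\in B$. The set $B$ generates $\Gamma$ if every element of $\Gamma$ is an integer combination of elements of $B$.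

For example, let $G=\mathrm{Cay}(\mathbb Z,\{1,2\})$. For $A=\{0,1,3\}$ we have $A+B=\{1,2,3,4,5\}$, so $\partial^v_GA=\{2,4,5\}$. For the interval $\{0,1,2\}$ the boundary is $\{3,4\}$, which is smaller.

The question, taken from Joseph Briggs and Chris Wells, "Phase transitions in isoperimetric problems on the integers", arXiv:2402.14087 (2024), is the following. Let $B\subseteq\mathbb Z^d$ be finite and generate $\mathbb Z^d$, and let $G=\mathrm{Cay}(\mathbb Z^d,B)$. Do there exist an integer $N$ and an ordering $u_1,u_2,\dots$ of $\mathbb Z^d$ with $\{u_1,\dots,u_n\}\in\mathrm{Opt}^v_G(n)$ for every $n\ge N$? In words: from some size on, can we grow optimal sets by adding one point at a time, never removing one?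

For $d=1$ we quote a known result: for every finite $B\subseteq\mathbb Z$ generating $\mathbb Z$, intervals are optimal for all sufficiently large $n$. So the answer is yes for $d=1$: the prefixes of $0,1,-1,2,-2,\dots$ are intervals.

In every dimension,
$$|\partial^v_GA|=|A\cup(A+B)|-|A|=|A+(B\cup\{0\})|-|A|. \tag{4}$$
So for fixed $n$ the optimal sets are exactly the $n$-sets that minimize $|A+(B\cup\{0\})|$, and translating $B\cup\{0\}$ changes nothing. Proposition 1 therefore says that for $B=[0,p]^2\setminus\{0\}$ the answer is yes, with $N=1$.

## 3. A $2\times3$ neighborhood for which nesting fails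

**Theorem 1.** Let $B=(\{0,1\}\times\{0,1,2\})\setminus\{(0,0)\}\subset\mathbb Z^2$, which generates $\mathbb Z^2$. For no $N$ is there an ordering $u_1,u_2,\dots$ of $\mathbb Z^2$ with $\{u_1,\dots,u_n\}\in\mathrm{Opt}^v_G(n)$ for all $n\ge N$. More precisely, for every $k\ge1$ there are no $A_1\subseteq A_2\subseteq A_3$ with $A_i\in\mathrm{Opt}^v_G(n_i)$, where $n_1=k(2k+1)$, $n_2=k(2k+2)$, $n_3=(k+1)(2k+1)$.

The set $B$ contains $(1,0)$ and $(0,1)$, so it generates. Here $S=B\cup\{0\}=[0,1]\times[0,2]$, and (2) reads
$$|A+S|\ge|A|+2c(A)+r(A)+2,\qquad |A|\le c(A)\,r(A). \tag{5}$$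
A full rectangle with $c$ columns and $r$ rows has $|A+S|=(c+1)(r+2)=cr+2c+r+2$, so it attains (5). A column costs twice as much as a row.

Let us do $k=1$ by hand, with sizes $3,4,6$. We look for the smallest value of $2c+r$ subject to $cr\ge n$.

For $n=3$, the value $5$ is attained by $(c,r)=(1,3)$ and by no other pair, and no pair has a smaller value. So the optimal set is a vertical line of three points.

For $n=4$, the smallest value is $6$, attained exactly by $(1,4)$ and $(2,2)$. The $2\times2$ square has only two rows, so it cannot contain the optimal 3-set. A nested sequence must therefore take a vertical line of four points.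

For $n=6$, the smallest value is $7$, attained only by $(2,3)$. This has three rows, so it cannot contain a set with four rows. The chain is stuck. For other $k$ the same thing happens.

*Proof of Theorem 1.* **The inequalities for an optimal set.** Suppose $|A|=cr$ and $A$ is optimal. Comparing with the $c\times r$ rectangle and using (5), we get $2c(A)+r(A)\le2c+r$. Put $X=2c(A)$, which is even, and $Y=r(A)$. Then $X+Y\le2c+r$ and $XY\ge2|A|$.

**Size $n_1=k(2k+1)$.** Compare with the rectangle $(c,r)=(k,2k+1)$: $X+Y\le4k+1$ and $XY\ge2k(2k+1)$. Positive integers with sum at most $4k+1$ have product at most $2k(2k+1)$, with equality only for the pair $\{2k,2k+1\}$. As $X$ is even, $X=2k$ and $r(A)=2k+1$.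

**Size $n_2=k(2k+2)$.** Compare with $(k,2k+2)$: $X+Y\le4k+2$ and $XY\ge4k^2+4k$. If $X+Y\le4k+1$ then $XY\le4k^2+2k$, which is too small. So $X+Y=4k+2$ and
$$(X-Y)^2=(4k+2)^2-4XY\le 16k^2+16k+4-16k^2-16k=4 .$$
Since $X+Y$ is even, $X-Y$ is even, so $X-Y\in\{0,\pm2\}$. The case $X=Y=2k+1$ is impossible because $X$ is even. So $\{X,Y\}=\{2k,2k+2\}$ and $r(A)\in\{2k,2k+2\}$.

**Size $n_3=(k+1)(2k+1)$.** Compare with $(k+1,2k+1)$: $X+Y\le4k+3$ and $XY\ge(2k+1)(2k+2)$. As for $n_1$, $\{X,Y\}=\{2k+1,2k+2\}$. As $X$ is even, $r(A)=2k+1$.

**Contradiction.** We have $n_1<n_2<n_3$. If $A_1\subseteq A_2\subseteq A_3$ are optimal of these sizes, then $r(A_1)\le r(A_2)\le r(A_3)$. Since $r(A_1)=2k+1$, we need $r(A_2)=2k+2$. But $r(A_3)=2k+1$. Finally, for any given $N$ choose $k$ with $n_1\ge N$; the three prefixes of sizes $n_1,n_2,n_3$ would form a forbidden chain. $\blacksquare$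

## 4. Box neighborhoods in dimension $d$ and their projections

**Theorem 2.** Let $d\ge2$ and $B\cup\{0\}=\prod_{i=1}^d[-l_i,m_i]$ with integers $l_i,m_i\ge0$ and $p_i:=l_i+m_i\ge1$. (Such $B$ contains $e_i$ or $-e_i$ for each $i$, so it generates $\mathbb Z^d$.) Then $N$ and an ordering as in the question exist if and only if $p_1=\dots=p_d$. If all $p_i$ are equal, one can take $N=1$.

So the question has a negative answer in every dimension $d\ge2$: take, for example, the symmetric set $B=\big([-1,1]^{d-1}\times[-2,2]\big)\setminus\{0\}$, for which $p=(2,\dots,2,4)$. Together with the quoted result for $d=1$, this settles it: the property holds for all finite generating $B$ when $d=1$, and fails for some $B$ in every dimension $d\ge2$.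

By (4) we may translate and work with $S=\prod_{i=1}^d[0,p_i]$. For $I\subseteq[d]=\{1,\dots,d\}$ let $\pi_I$ be the projection that deletes the coordinates in $I$, and write $\pi_i=\pi_{\{i\}}$. So $\pi_\emptyset A=A$, and $\pi_{[d]}A$ is a single point for $A\neq\emptyset$. Put $p_I=\prod_{i\in I}p_i$ and $P=p_{[d]}$. A fiber of $A$ in direction $i$ is the intersection of $A$ with a line parallel to $e_i$; there are $|\pi_iA|$ nonempty ones. The bound (2) generalizes as follows.

**Lemma 1.** For finite nonempty $A\subset\mathbb Z^d$,
$$|A+S|\ \ge\ \sum_{I\subseteq[d]}p_I\,|\pi_IA|, \tag{6}$$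
with equality if $A\subset\mathbb N^d$ is a down-set.

As a check, let $d=2$, $p=(1,1)$, $A=\{(0,0),(1,0),(0,1)\}$. The right side is $3+2+2+1=8$, and $A+S$ is $[0,2]^2$ without $(2,2)$, which has $8$ points.

*Proof.* We spread in one direction at a time. Let $\sigma_i=\{0,e_i,\dots,p_ie_i\}$, so $S=\sigma_1+\dots+\sigma_d$. For finite $X$, (1) applied to every fiber gives
$$|X+\sigma_i|\ge|X|+p_i|\pi_iX|,\quad\text{with equality if all fibers in direction } i \text{ are intervals.}$$
We prove $|A+\sigma_1+\dots+\sigma_k|\ge\sum_{I\subseteq[k]}p_I|\pi_IA|$ by induction on $k$, in all dimensions at once. For $k=0$ it says $|A|\ge|A|$. For $k\ge1$ put $X=A+\sigma_1+\dots+\sigma_{k-1}$. Then $|X+\sigma_k|\ge|X|+p_k|\pi_kX|$, and $\pi_kX=\pi_kA+\sigma_1+\dots+\sigma_{k-1}$. The induction hypothesis, applied to $A$ and to $\pi_kA$, gives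
$$|X|\ge\sum_{I\subseteq[k-1]}p_I|\pi_IA|,\qquad p_k|\pi_kX|\ge\sum_{I\subseteq[k-1]}p_{I\cup\{k\}}|\pi_{I\cup\{k\}}A| ,$$
and the sum of these is the claim. If $A$ is a down-set, then all sets that occur are down-sets, all fibers are intervals, and equality holds throughout. $\square$

## 5. Sizes at which the optimal set is a unique box

Suppose the $p_i$ are not all equal. A natural plan is to repeat Section 3: pick sizes at which a good box exists and show that the inequalities leave very few shapes. In the plane this worked because the two projections are integers with a bounded sum and a large product. In dimension $d$ the corresponding part of (6) is $\sum_ip_i|\pi_iA|$. For a box with sides $a_1,\dots,a_d$ and $n$ points, the terms are $p_in/a_i$, so the inequality between arithmetic and geometric means (AM–GM) is sharp only if all ratios $a_i/p_i$ agree. For every other box there is slack, and then the inequalities need not single out a shape. In Section 3 the slack was tiny and the parity of $X$ closed it. For general $p$ and $d$ we have no replacement for parity.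

We therefore keep two things apart. At the sizes where AM–GM is sharp we get exact information, and that is this section. Between those sizes we only ask for approximate information, and that is Section 6.

**Uniform cover inequality (Shearer; Chung–Frankl–Graham–Shearer, *J. Combin. Theory Ser. A* 43 (1986)).** For $J\subseteq[d]$ let $A_J$ be the projection of a finite set $A\subset\mathbb Z^d$ to the coordinates in $J$. If each element of $[d]$ lies in exactly $m$ members of a family $\mathcal J$ of subsets of $[d]$, then $|A|^m\le\prod_{J\in\mathcal J}|A_J|$.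

For $d=3$ and the three pairs, $m=2$ and we get $|A|^2\le|A_{12}||A_{13}||A_{23}|$; for a cube of side $t$ both sides are $t^6$. The case where $\mathcal J$ consists of all $(d-1)$-subsets, so that $m=d-1$, is the Loomis–Whitney inequality $|A|^{d-1}\le\prod_i|\pi_iA|$.

Put $q_j=P/p_j=\prod_{i\ne j}p_i$.

**Lemma 2.** If $n=Pt^d$ with an integer $t\ge1$, then every $A\in\mathrm{Opt}^v_G(n)$ is a translate of $\prod_i[0,p_it-1]$.

*Proof.* **Upper bound from the box.** The box $\prod_i[0,p_it-1]$ has $n$ points, and its sum with $S$ has $\prod_i(p_it+p_i)=P(t+1)^d$ points. So an optimal $A$ satisfies $|A+S|\le P(t+1)^d$.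

**Matching lower bound, one level at a time.** We bound the part of (6) with $|I|=k$. For $k=0$ it is $n=Pt^d$, and for $k=d$ it is $P$. Let $1\le k\le d-1$. Each coordinate survives under $\pi_I$ for exactly $\binom{d-1}k$ of the sets $I$ of size $k$, so the uniform cover inequality gives $\prod_{|I|=k}|\pi_IA|\ge n^{\binom{d-1}k}$. Each $p_i$ occurs in $\binom{d-1}{k-1}$ of the products $p_I$, so $\prod_{|I|=k}p_I=P^{\binom{d-1}{k-1}}$. Since $\binom{d-1}{k-1}/\binom dk=k/d$ and $\binom{d-1}{k}/\binom dk=(d-k)/d$, AM–GM gives
$$\sum_{|I|=k}p_I|\pi_IA|\ \ge\ \tbinom dk\,P^{k/d}\,n^{(d-k)/d}=\tbinom dk\,P\,t^{d-k}.$$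
Summing over $k$ and using Lemma 1, $|A+S|\ge P(t+1)^d$. So equality holds at every level $k$.

**Equality at level $d-1$ forces a product with the right sizes.** Let $A^{(i)}$ be the projection of $A$ to the $i$-th axis. The level $k=d-1$ is $\sum_iq_i|A^{(i)}|$, and it equals $dPt$. Since $\prod_iq_i=P^{d-1}$ and $\prod_i|A^{(i)}|\ge n$,
$$dPt=\sum_iq_i|A^{(i)}|\ge d\Big(P^{d-1}\prod_i|A^{(i)}|\Big)^{1/d}\ge d\,(P^{d-1}n)^{1/d}=dPt .$$
Both inequalities are equalities. The second gives $\prod_i|A^{(i)}|=n=|A|$, so $A=\prod_iA^{(i)}$. The first is AM–GM with equality, so all $q_i|A^{(i)}|$ equal $Pt$, that is, $|A^{(i)}|=p_it$.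

**The factors are intervals.** Now $|A+S|=\prod_i|A^{(i)}+[0,p_i]|\ge\prod_i(p_it+p_i)=P(t+1)^d$ by (1), while $|A+S|\le P(t+1)^d$. So (1) is an equality for every factor. Since $p_i\ge1$, every $A^{(i)}$ is an interval. $\square$

## 6. Between consecutive boxes, faces fill one at a time

We prove the "only if" part of Theorem 2. First look at $p=(1,2)$ again. Between the optimal boxes $t\times2t$ and $(t+1)\times(2t+2)$, a chain has to add one column, with about $2t$ points, and two rows, with about $t$ points each. Give the column weight $2$ and each row weight $1$. The three sizes in Theorem 1, for $k=t$, exceed $2t^2$ by $t$, $2t$ and $3t+1$, so they call for total weights $1,2,3$. The shapes found there are: one row; two rows or the column; a row and the column. If the total weight of completed faces has to pass through $0,1,2,3,4$, each step adds a face of weight $1$, so the column, of weight $2$, can never be added. This is the general argument. What must be shown is that at suitable sizes every face is almost empty or almost full. The reason will be that a partly filled face costs more boundary than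 its share of the points.

Suppose that $N$ and an ordering exist, and let $A_n=\{u_1,\dots,u_n\}$. Let $g=\gcd(q_1,\dots,q_d)$. We show that $q_j=g$ for every $j$; then $p_j=P/g$ for every $j$. Below $t\to\infty$ through the integers, and the constants in $O(\cdot)$ depend only on $p$ and on the finitely many integers $\alpha_i$ chosen in Step 3.

**Step 1. The faces between two boxes, and what they contribute to the size.** By Lemma 2, for large $t$ the sets $Q:=A_{Pt^d}$ and $Q':=A_{P(t+1)^d}$ are boxes with sides $p_it$ and $p_i(t+1)$, and $Q\subseteq Q'$. Let $Q^{(i)}$ be the projection of $Q$ to the $i$-th axis, and let $\Lambda_j$ be the set of the $p_j$ values of the $j$-th coordinate that occur in $Q'$ and not in $Q$. For $Q\subseteq A\subseteq Q'$, $j\in[d]$ and $l\in\Lambda_j$ put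
$$F_{j,l}(A)=\{x\in A:\ x_j=l,\ x_i\in Q^{(i)}\text{ for all }i\ne j\},\qquad \delta_{j,l}(A)=\frac{|F_{j,l}(A)|}{q_jt^{d-1}} .$$
A full face has $\prod_{i\ne j}p_it=q_jt^{d-1}$ points, so $\delta_{j,l}(A)\in[0,1]$ is the filled proportion. The faces are disjoint from $Q$ and from each other, because a point in $F_{j,l}$ has exactly its $j$-th coordinate outside the range of $Q$, with value $l$. Since $\sum_jp_jq_j=dP$, the number of points of $Q'\setminus Q$ in no face $F_{j,l}(Q')$ is $P(t+1)^d-Pt^d-dPt^{d-1}=O(t^{d-2})$. Hence
$$|A|=Pt^d+t^{d-1}\sum_{j,l}q_j\,\delta_{j,l}(A)+O(t^{d-2}). \tag{7}$$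

**Step 2. A lower bound for the boundary in terms of the filled proportions.** Let $Q\subseteq A\subseteq Q'$ and write $F_{j,l}=F_{j,l}(A)$. The projection $\pi_i(A)$ contains $\pi_i(Q)$ and all $\pi_i(F_{j,l})$ with $j\ne i$, $l\in\Lambda_j$. These are pairwise disjoint, since the points of $\pi_i(F_{j,l})$ have $j$-th coordinate $l\notin Q^{(j)}$ and all other coordinates in the range of $Q$. For $|I|\ge2$ we only use $\pi_I(A)\supseteq\pi_I(Q)$. Since $p_I|\pi_IQ|=p_I\prod_{i\notin I}p_it=Pt^{d-|I|}$, Lemma 1 gives
$$|A+S|-|A|\ \ge\ P\big((t+1)^d-t^d\big)+\sum_{j,l}E_{j,l},\qquad E_{j,l}=\sum_{i\ne j}p_i\,|\pi_iF_{j,l}| . \tag{8}$$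
We bound $E_{j,l}$ when $F=F_{j,l}\ne\emptyset$. The set $F$ lies in a hyperplane $x_j=l$, so it is a set in the $d-1$ other coordinates, and Loomis–Whitney there gives $\prod_{i\ne j}|\pi_iF|\ge|F|^{d-2}$. (For $d=2$ this says $1\ge1$.) With AM–GM over the $d-1$ indices $i\ne j$, and $\prod_{i\ne j}p_i=q_j$,
$$E_{j,l}\ \ge\ (d-1)\,q_j^{\frac1{d-1}}\,\big(q_j\delta_{j,l}t^{d-1}\big)^{\frac{d-2}{d-1}}=(d-1)\,q_j\,t^{d-2}\,\varphi(\delta_{j,l}),$$
where $\varphi(\delta)=\delta^{(d-2)/(d-1)}$ for $\delta>0$ and $\varphi(0)=0$. If $F_{j,l}=\emptyset$, both sides are $0$. Note that $\varphi(\delta)\ge\delta$ on $[0,1]$. For $d=2$, $\varphi$ is $1$ for all $\delta>0$: a line that has been started costs as much as a full one.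

**Step 3. An upper bound for the boundary at suitable sizes.** The trial sets are boxes with sides close to $p_it$. For each $s\in g\mathbb Z$ with $0\le s\le dP$ fix integers $\alpha_1,\dots,\alpha_d$, independent of $t$, with $\sum_iq_i\alpha_i=s$; they exist since $g$ is the greatest common divisor of the $q_i$. For $s=0$ take $\alpha=0$. The number $dP=\sum_jp_jq_j$ is a multiple of $g$, and for $s=dP$ take $\alpha_i=p_i$. For large $t$ let $R_s$ be a box with sides $p_it+\alpha_i$, and put
$$n_s=|R_s|=f_s(t),\qquad f_s(t)=\prod_i(p_it+\alpha_i)=Pt^d+st^{d-1}+O(t^{d-2}).$$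
Then $|R_s+S|=\prod_i(p_it+\alpha_i+p_i)=f_s(t+1)$. The polynomial $f_s(t)-Pt^d-st^{d-1}$ has degree at most $d-2$, so its increment from $t$ to $t+1$ is $O(t^{d-3})$, and
$$\mathrm{opt}^v_G(n_s)\le f_s(t+1)-f_s(t)= P\big((t+1)^d-t^d\big)+(d-1)\,s\,t^{d-2}+O(t^{d-3}). \tag{9}$$
For large $t$, $n_s$ is strictly increasing in $s$, because the $t^{d-1}$ coefficients are. Also $n_0=Pt^d$ and $n_{dP}=P(t+1)^d$. Therefore $Q\subseteq A_{n_s}\subseteq Q'$ for all our $s$.

**Step 4. Every face is almost empty or almost full.** Write $\delta_{j,l}(s)=\delta_{j,l}(A_{n_s})$. Comparing (7) for $A=A_{n_s}$ with the expansion of $n_s$,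
$$\sum_{j,l}q_j\,\delta_{j,l}(s)=s+O(1/t).$$
For large $t$ the set $A_{n_s}$ is optimal, so $|A_{n_s}+S|-|A_{n_s}|=\mathrm{opt}^v_G(n_s)$. Comparing (8), with the bound for $E_{j,l}$, to (9) and dividing by $(d-1)t^{d-2}$,
$$\sum_{j,l}q_j\,\varphi(\delta_{j,l}(s))\le s+O(1/t).$$
Subtract. Each term $q_j\big(\varphi(\delta_{j,l}(s))-\delta_{j,l}(s)\big)$ is nonnegative and their sum is at most $O(1/t)$, so each $\varphi(\delta_{j,l}(s))-\delta_{j,l}(s)$ is $O(1/t)$. If $d\ge3$, the function $\varphi(\delta)-\delta$ is continuous on $[0,1]$ and vanishes only at $0$ and $1$, so for $0<\varepsilon<\frac12$ it has a positive minimum on $[\varepsilon,1-\varepsilon]$. If $d=2$, it equals $1-\delta$ for $\delta>0$. In either case, for given $\varepsilon>0$ and large $t$, every $\delta_{j,l}(s)$ is within $\varepsilon$ of $0$ or of $1$.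

**Step 5. Rounding gives an exact identity.** Choose $\varepsilon<\min\big(\frac14,\frac1{4dP}\big)$ and let $\hat\delta_{j,l}(s)\in\{0,1\}$ be the nearest integer to $\delta_{j,l}(s)$. Since $\sum_{j,l}q_j=\sum_jp_jq_j=dP$,
$$\Big|\sum_{j,l}q_j\,\hat\delta_{j,l}(s)-s\Big|\le\varepsilon dP+O(1/t)<1$$
for large $t$. Both numbers inside are integers, so
$$\sum_{j,l}q_j\,\hat\delta_{j,l}(s)=s\qquad\text{for all } s\in g\mathbb Z,\ 0\le s\le dP. \tag{10}$$

**Step 6. Nesting makes the faces switch one by one.** Fix such a large $t$. Since $A_{n_s}\subseteq A_{n_{s+g}}$, each $\delta_{j,l}(s)$, and hence each $\hat\delta_{j,l}(s)$, is nondecreasing in $s$. From $s$ to $s+g$ the sum in (10) grows by exactly $g$, and every $q_j$ is a positive multiple of $g$. So exactly one pair $(j,l)$ switches from $0$ to $1$, and it has $q_j=g$. At $s=0$ we have $A=Q$ and all $\hat\delta_{j,l}=0$; at $s=dP$ we have $A=Q'$ and all $\hat\delta_{j,l}=1$. So every pair $(j,l)$ switches at some step. Since $\Lambda_j\ne\emptyset$ for every $j$, we get $q_j=g$ for every $j$, and $p_1=\dots=p_d$. This proves the "only if" part of Theorem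 2. $\blacksquare$

## 7. Equal sides: weighted down-sets

From now on $p_1=\dots=p_d=p\ge1$, $S=[0,p]^d$ and $w=p+1$. We must produce a nested sequence of optimal sets for all $n\ge1$. First we trade sumsets for a weighted count.

**Definition (weight).** For $x\in\mathbb N^d$ let $z(x)=|\{i:x_i=0\}|$. For a finite down-set $A\subset\mathbb N^d$ let $\Phi_d(A)=\sum_{x\in A}w^{z(x)}$.

For example, $A=\{0,e_1,e_2\}\subset\mathbb N^2$ with $p=1$ has $\Phi_2(A)=2^2+2+2=8$, the number $|A+S|$ found after Lemma 1. This is no accident: if $A$ is a nonempty down-set, then $|\pi_IA|=|\{x\in A:x_i=0\text{ for all }i\in I\}|$, so with Lemma 1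
$$|A+S|=\sum_Ip^{|I|}|\pi_IA|=\sum_{x\in A}\ \sum_{I\subseteq\{i:x_i=0\}}p^{|I|}=\sum_{x\in A}(1+p)^{z(x)}=\Phi_d(A). \tag{11}$$

**Lemma 3 (reduction to down-sets).** For every $n\ge1$,
$$\min_{|A|=n}|A+S|=\min\{\Phi_d(A):\ A\subset\mathbb N^d\text{ a down-set},\ |A|=n\}. \tag{12}$$

*Proof.* By (11) the left side is at most the right side. For the converse we push an arbitrary $n$-set $A\subset\mathbb Z^d$ down. Let $C_iA$ be obtained by replacing every nonempty fiber of $A$ in direction $i$, of size $f$, by the points of the same line with $x_i\in[0,f-1]$.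

**Projections do not grow:** $|\pi_IC_iA|\le|\pi_IA|$ for every $I$. If $i\in I$, the two projections coincide, since $\pi_iC_iA=\pi_iA$. If $i\notin I$, compare the fibers in direction $i$ over a fixed choice of the remaining coordinates. The fiber of $\pi_IA$ is the union of the fibers of $A$ above it, so its size is at least the largest of their sizes $f$. The fiber of $\pi_IC_iA$ is the union of the corresponding intervals $[0,f-1]$, so its size equals the largest $f$.

**Termination.** Apply $C_1,\dots,C_d$ once. As $C_i$ changes only the $i$-th coordinates and makes them nonnegative, the result lies in $\mathbb N^d$. Then apply the $C_i$ again as long as one of them changes the set. Each change strictly lowers the sum of all coordinates of all points, so the process stops at a set $A'$ of size $n$ fixed by all $C_i$. All fibers of $A'$ are then intervals starting at $0$, so $A'$ is a down-set. By Lemma 1 and (11),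
$$|A+S|\ge\sum_Ip^{|I|}|\pi_IA|\ge\sum_Ip^{|I|}|\pi_IA'|=\Phi_d(A'). \qquad\square$$

## 8. A binary order on $\mathbb N^d$

We need an order on $\mathbb N^d$ whose initial segments generalize the growing squares. Order the pairs $(v,i)\in\mathbb N\times[d]$ lexicographically, so $(0,1)<(0,2)<\dots<(0,d)<(1,1)<\cdots$, and identify $x\in\mathbb N^d$ with the set of its pairs $\{(x_1,1),\dots,(x_d,d)\}$.

**Definition (the order $\prec$).** For $x\ne y$ let $x\prec y$ if the largest element of the symmetric difference $x\triangle y$ belongs to $y$.

There is a numerical form. The map $(v,i)\mapsto dv+i$ is increasing, since $v<v'$ gives $dv+i\le dv+d<dv'+1\le dv'+i'$. Put $\beta(x)=\sum_i2^{dx_i+i}$. The binary digits of $\beta(x)$ record the pairs of $x$, and two binary numbers are compared at the largest place where they differ. So $x\prec y$ if and only if $\beta(x)<\beta(y)$, and $\beta$ is injective. From this we read off the following.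

* $\prec$ is a total order in which every element has finitely many predecessors.
* If $x\le y$ coordinatewise and $x\ne y$, then $x\prec y$. So initial segments are down-sets.
* If $x\prec y$, then the largest pair of $x$ is at most the largest pair of $y$.
* On a hyperplane $\{x_i=l\}$ the order agrees with the analogous order on $\mathbb N^{[d]\setminus\{i\}}$, because deleting a common pair does not change the symmetric difference. Renumbering the remaining coordinates increasingly turns it into the order on $\mathbb N^{d-1}$.

Let $I_n$ be the initial segment of size $n$. For $d=2$ the order starts $(0,0),(1,0),(0,1),(1,1),(2,0),(2,1),(0,2),(1,2),(2,2)$. For $d=3$ it starts $000,100,010,110,001,101,011,111,200,210,201,211$.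

**Blocks.** Let $M\ge1$ and $k\in[d]$. Put $c_i=M$ for $i<k$ and $c_i=M-1$ for $i\ge k$, and
$$D_{M,k}=\prod_i[0,c_i],\qquad H_{M,k}=\{x:\ x_k=M,\ 0\le x_i\le c_i\ (i\ne k)\}.$$
A pair $(x_i,i)$ is smaller than $(M,k)$ exactly when $x_i\le c_i$. So $D_{M,k}$ is the set of points all of whose pairs are smaller than $(M,k)$, and $H_{M,k}$ is the set of points whose largest pair is $(M,k)$. Every point of $D_{M,k}$ precedes every point of $H_{M,k}$, and both $D_{M,k}$ and $D_{M,k}\cup H_{M,k}$ are initial segments. Moreover $D_{1,1}=\{0\}$, and $D_{M,k}\cup H_{M,k}$ is the next box, $D_{M,k+1}$ or, for $k=d$, $D_{M+1,1}$. So the order fills cubes face by face.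

## 9. Initial segments minimize the weight

**Proposition 2.** For every $d,n\ge1$, $I_n$ minimizes $\Phi_d$ among down-sets of size $n$ in $\mathbb N^d$.

We use induction on $d$. For $d=1$ there is only one down-set of each size.

**The case $d=2$.** By (11), a down-set with $a$ columns and $b$ rows has $\Phi_2=n+p(a+b)+p^2$, and (3) bounds $a+b$ from below. By the block structure, $I_n$ fills $[0,t-1]^2=D_{t,1}$, then the points with $x_1=t$, $x_2\le t-1$, then the points with $x_2=t$, $x_1\le t$. So $a+b=2t+1$ for $t^2<n\le t^2+t$ and $a+b=2t+2$ for $t^2+t<n\le(t+1)^2$. These are the bounds in (3).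

For $d\ge3$ the first thing to try is compression: make every hyperplane section an initial segment, using the induction hypothesis. This helps, but it is not enough. In $\mathbb N^3$ take $A=\{0,e_1,e_2,e_3\}$. Each section $\{x_i=0\}$ is $\{00,10,01\}$ and each section $\{x_i=1\}$ is $\{00\}$, both initial segments in $\mathbb N^2$. So compression leaves $A$ unchanged. But $I_4=\{0,e_1,e_2,e_1+e_2\}$, and
$$\Phi_3(A)=w^3+3w^2\ >\ w^3+2w^2+w=\Phi_3(I_4).$$
To get from $A$ to $I_4$ one must move the point $e_3$ to $e_1+e_2$, and these two points share no coordinate plane $\{x_i=l\}$. So the plan is: first describe compressed sets, then exchange points of the last face for missing points of the box, and check that the weight does not rise.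

*Proof of Proposition 2 for $d\ge3$.* Assume the statement in dimension $d-1$. The rank of a point is the number of its predecessors. Among the finitely many down-sets of size $n$ that minimize $\Phi_d$, choose $A$ with the smallest sum of ranks. Suppose that $A$ is not an initial segment; we derive a contradiction.

**Compression: a closure property of $A$.** Fix $i$ and let $A_l\subset\mathbb N^{[d]\setminus\{i\}}$ be the section $\{x_i=l\}$ of $A$. Replace each $A_l$ by the initial segment of the same size. As $A$ is a down-set, $A_0\supseteq A_1\supseteq\cdots$, so the sizes are nonincreasing in $l$ and the new sections are nested down-sets; the new set is again a down-set of size $n$. Since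
$$\Phi_d(A)=w\,\Phi_{d-1}(A_0)+\sum_{l\ge1}\Phi_{d-1}(A_l),$$
the induction hypothesis shows that $\Phi_d$ does not increase. On each hyperplane the order agrees with the one on $\mathbb N^{[d]\setminus\{i\}}$, so if a section changes, its sum of ranks strictly drops. By the choice of $A$ nothing changes. This holds for every $i$, so we have:

(C) if $x\prec y$, $y\in A$ and $x_i=y_i$ for some $i$, then $x\in A$.

For $d=2$ property (C) holds for every down-set and says nothing; this is why $d=2$ was treated by hand.

**Structure: a box with holes and one partial face.** Let $y^*$ be the $\prec$-last element of $A$ and $(M,k)$ its largest pair. We have $M\ge1$, since otherwise $A=\{0\}$ is an initial segment. Write $D=D_{M,k}$, $H=H_{M,k}$, with $c=(c_1,\dots,c_d)$ as in Section 8. Every $x\in A$ satisfies $x\preceq y^*$, so its largest pair is at most $(M,k)$, and $A\subseteq D\cup H$. Let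
$$L=A\cap H\ni y^*,\qquad U=D\setminus A .$$
All points of $H$ have $k$-th coordinate $M$, so (C) at coordinate $k$ gives $L=\{x\in H:x\preceq y^*\}$. Since $Me_k\le y^*$ coordinatewise, $Me_k\in L$. If $U$ were empty, $A=D\cup L$ would be an initial segment; so $U\ne\emptyset$. As $A$ is a down-set, $U$ is an up-set in $D$: if $x\in U$, $x\le x'\in D$, then $x'\in U$.

**Step 1: if $x\in U$ and $y\in L$, then $x_i>y_i$ for all $i\ne k$.** This says that holes sit far from the coordinate hyperplanes. We have $x\prec y$, because $D$ precedes $H$. By (C) and $x\notin A$, $x_i\ne y_i$. Suppose $x_i<y_i$ for some $i\ne k$. Let $u$ be $y$ with its $i$-th coordinate replaced by $x_i$. Then $u\le y$, so $u\in A$. Also $u_k=M$, so $u\in H$ and $x\prec u$. Since $u_i=x_i$, (C) gives $x\in A$, a contradiction. In particular, $x_i\ge1$ for all $x\in U$ and $i\ne k$.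

**Step 2: if $x\in U$ and $x_k<M-1$, then $x_j=c_j$ for all $j\ne k$.** This says that holes deep in direction $k$ lie on one line. Suppose $x_j<c_j$ for some $j\ne k$. Take any $y\in L$ and let $u$ be $x$ with the $j$-th coordinate replaced by $y_j$ and the $k$-th by $M-1$. Since $y_j\le c_j$ and $M-1=c_k$, we have $u\in D$, so $u\prec y$. As $u_j=y_j$, (C) gives $u\in A$. Now $x$ and $u$ differ exactly in the coordinates $j$, where $x_j>y_j=u_j$ by Step 1, and $k$, where $x_k<M-1=u_k$. If $j<k$, then $c_j=M$ and $x_j\le M-1$; if $j>k$, then $c_j=M-1$ and $x_j\le M-2$. In both cases $(x_j,j)<(M-1,k)$. So the largest element of $x\triangle u$ is $(M-1,k)\in u$, and $x\prec u$. As $d\ge3$, $x$ and $u$ agree in some coordinate, and (C) gives $x\in A$, a contradiction.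

**Step 3: at most one point of $U$ has a zero coordinate; for such a point only the $k$-th coordinate is zero, so its $z$-value is $1$; and if it exists, then $|U|\ge M$.** By Step 1 only the $k$-th coordinate of a point of $U$ can be zero. Let $x\in U$ with $x_k=0$. If $M\ge2$, then $x_k<M-1$, and Step 2 gives $x=c-(M-1)e_k$, a unique point. Since $U$ is an up-set in $D$, it contains the $M$ points $c-be_k$ with $0\le b\le M-1$. If $M=1$, then $1\le x_i\le c_i\le1$ for $i\ne k$ and $x_k=0$, so $x$ is unique, and $|U|\ge1=M$. Call $x$ the exceptional point.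

**Step 4: the exchange.** Let $r=\min(|U|,|L|)\ge1$. Form $A'$ from $A$ by deleting the last $r$ elements of $L$ and adding the $\prec$-first $r$ elements of $U$.

*$A'$ is a down-set.* If $r=|U|$, then $A'$ is $D$ together with the first $|L|-r$ elements of $H$, an initial segment. If $r=|L|<|U|$, then $A'=D\setminus U'$, where $U'$ consists of the last $|U|-r$ elements of $U$. If $x\in U'$ and $x\le x'\in D$, then $x'\in U$ and $x\preceq x'$, so $x'\in U'$. So $U'$ is an up-set in $D$ and $A'$ is a down-set.

*The sum of ranks drops*, since $|A'|=n$ and points of $H$ were replaced by points of $D$. So it suffices to show $\Phi_d(A')\le\Phi_d(A)$: then $A'$ is a minimizer with a smaller sum of ranks, a contradiction.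

*Comparing weights.* By Step 3 the added points contribute exactly $r$, or $(r-1)+w$ if the exceptional point is among them. The deleted points contribute at least $r$. So we are done unless $U$ contains the exceptional point, and in that case it suffices to find a deleted point $y$ with $z(y)\ge1$, because then the deleted points contribute at least $(r-1)+w$. Assume that $U$ contains the exceptional point.

*Case $r=|L|$.* All of $L$ is deleted, including $Me_k$, and $z(Me_k)=d-1\ge1$.

*Case $r=|U|$.* By Step 3, $r\ge M$. The point $y^*$ is deleted, so we are done if it has a zero coordinate. Otherwise let $(v,i)$ be the smallest pair of $y^*$ with $i\ne k$. Since $(M,k)$ is the largest pair of $y^*$, $(v,i)$ is the smallest of all its pairs. For any $x\in U$, Step 1 gives $v<x_i\le c_i\le M$, so $v+1\le M\le r$. Let $y^0=y^*-ve_i$. It lies in $H$ and $y^0\preceq y^*$, so $y^0\in L$, and it has a zero coordinate. We claim that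

> every $u\in H$ with $y^0\preceq u\preceq y^*$ has the form $y^*-be_i$ with $0\le b\le v$.

For $u=y^*$ this is clear. Let $u\prec y^*$ and let $\gamma\in y^*$ be the largest element of $u\triangle y^*$. If $\gamma=(v,i)$, then all other pairs of $y^*$ are larger than $\gamma$, hence belong to $u$; so $u$ agrees with $y^*$ outside coordinate $i$, and $u\prec y^*$ forces $u_i<v$. This is the claimed form. If $\gamma>(v,i)$, then $\gamma$ is a pair of $y^*$ for a coordinate other than $i$, so $\gamma\in y^0$, while $\gamma\notin u$. The pairs larger than $\gamma$ are the same in $u$ and $y^*$, and also the same in $y^*$ and $y^0$, because $y^*\triangle y^0=\{(v,i),(0,i)\}$ consists of pairs smaller than $\gamma$. So $\gamma$ is the largest element of $u\triangle y^0$ and $u\prec y^0$. This proves the claim.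

Hence $y^0$ is among the last $v+1\le r$ elements of $L$, so it is deleted, and $z(y^0)\ge1$.

In both cases $\Phi_d(A')\le\Phi_d(A)$, which contradicts the choice of $A$. So $A$ is an initial segment, $A=I_n$, and $I_n$ minimizes $\Phi_d$. $\square$

In the example $A=\{0,e_1,e_2,e_3\}$ we have $M=1$, $k=3$, $D=[0,1]^2\times\{0\}$, $L=\{e_3\}$ and $U=\{e_1+e_2\}$. The exceptional point is $e_1+e_2$, and the exchange trades weight $w^2$ for weight $w$.

## 10. From corner segments in $\mathbb N^d$ to an ordering of $\mathbb Z^d$

By (11), (12) and Proposition 2, $|I_n+S|=\Phi_d(I_n)$ is the minimum of $|A+S|$ over all $n$-sets in $\mathbb Z^d$. So every $I_n$ is optimal. But the sets $I_n$ fill only $\mathbb N^d$. To list all of $\mathbb Z^d$ we grow on alternating sides, as in Section 1.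

**Construction.** Start with $E=\{0\}$, a copy of $D_{1,1}$, and run through the pairs $(M,k)$, $M\ge1$, $k\in[d]$, in lexicographic order. At $(M,k)$ the current box is a translate $E=\tau+D_{M,k}$. Enlarge it by one layer in direction $k$, on the top side if $M$ is odd and on the bottom side if $M$ is even. The layer is a translate of $H_{M,k}$; list its points in the order $\prec$ transferred from $H_{M,k}$ by this translation. The new box is a translate of $D_{M,k}\cup H_{M,k}$, which is the box belonging to the next pair. Each direction is extended infinitely often on both sides, so the boxes exhaust $\mathbb Z^d$, and we obtain an ordering of $\mathbb Z^d$.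

**Optimality of every prefix.** A prefix of size $n$ that ends in the layer added at $(M,k)$ consists of $E$ and the first points of the layer. On the top side it is $\tau+I_n$. On the bottom side let $\rho$ be the reflection $x_k\mapsto M-1-x_k$. It maps $D_{M,k}$ to itself and sends the layer $x_k=M$ to $x_k=-1$, keeping all other coordinates. So on $H_{M,k}$ it acts as the translation by $-(M+1)e_k$, and the prefix is $\tau+\rho(I_n)$. The reflection of a coordinate maps $S=[0,p]^d$ to a translate of $S$, so $|\rho(I_n)+S|=|I_n+S|$. The one-point prefix is $\{0\}=I_1$. Thus for every $n\ge1$ the prefix of size $n$ has the same value of $|A+S|$ as $I_n$, which is the minimum. By (4), every prefix is optimal, so $N=1$ works. This proves the "if" part, and with Section 6 it completes the proof of Theorem 2. $\blacksquare$
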